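\title{A nef divisor on a family of surfaces with no nef extension}

\begin{abstract}
Let $f:X\to S$ be a surjective projective morphism from a normal complex variety to a smooth curve, let $U\subset S$ be a nonempty open subset, and let $M$ be a Cartier divisor on $X$ that is nef over $U$. We ask whether, on some birational model of $X$, the pullback of $M$ over $U$ extends to a $\mathbb{Q}$-Cartier divisor that is nef over $S$. The answer is negative. Our counterexample is a smooth threefold, a family of blow-ups of $\mathbb{P}^2$ at nine points of a nodal cubic in which one point runs into the node. The obstruction is the order of vanishing of the constant that glues a line bundle of degree zero along the two branches of the node. We also show that the extension exists if $\dim X\le 2$ or if $M$ is semiample on the generic fiber, and that for families of nine points on the nodal cubic this obstruction is the only one.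
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$, and varieties are integral. For a morphism $f:X\to S$ and an open subset $U\subset S$ we write $X_U=X\times_SU$. A $\mathbb{Q}$-Cartier or $\mathbb{R}$-Cartier divisor on $X$ is \emph{nef over $U$} if it has nonnegative degree on every complete integral curve contained in a fiber of $X_U\to U$. The following question is posed in \cite{Xie}.

\medskip
\noindent\textbf{Question.} \emph{Let $f:X\to S$ be a surjective projective morphism from a normal variety to a smooth curve, let $U\subset S$ be a nonempty open subset, and let $M$ be a Cartier divisor on $X$ that is nef over $U$. Do there exist a projective birational morphism $g:X'\to X$ from a normal variety and a $\mathbb{Q}$-Cartier $\mathbb{Q}$-divisor $M'$ on $X'$ such that}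
\begin{itemize}
\item[(1)] $M'|_{X'_U}=g^*M|_{X'_U}$, \emph{and}
\item[(2)] $M'$ \emph{is nef over} $S$?
\end{itemize}

We call such a pair $(g,M')$ a \emph{nef extension} of $M$. A \emph{weak nef extension} is a pair in which $M'$ is allowed to be an $\mathbb{R}$-Cartier $\mathbb{R}$-divisor and (1) is required only up to $\mathbb{R}$-linear equivalence on $X'_U$. Throughout, $K=\mathbb{C}(S)$ and $X_K$ is the generic fiber.

Condition (1) says that $M'=g^*M+V$ with $V$ supported in the finitely many fibers over $S\setminus U$. A whole fiber has degree zero on every curve in a fiber, so adding it changes nothing; if the fibers of $f$ over $S\setminus U$ are irreducible and $g$ is the identity, there is no freedom at all. The role of $g$ is to create new fiber components, and the question is whether enough of them can repair every curve of negative degree.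

There is good reason to expect that they can. If $X$ is a surface, the intersection form on a fiber allows one to distribute the degree of $M$ among the components at will. If $M|_{X_K}$ is semiample, that is, if some positive multiple is globally generated, one resolves the base locus. Both cases are treated in Theorem~\ref{thm:positive}. The second case comes arbitrarily close to the general one: if $A$ is ample over $S$ and $k\ge1$, then $kM+A$ is nef over $U$ and ample on $X_K$ (because $M$ is nef on the generic fiber, by fact (D) of Section~\ref{sec:prelim}), so $kM+A$ has a nef extension. Thus $M+\frac1kA$ can be extended for every $k$, on a model that depends on $k$. Nevertheless, one cannot pass to the limit.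

Consider the morphism
\[
\varphi:\mathbb{P}^1\to\mathbb{P}^2,\qquad [u:v]\mapsto[u^2v:uv^2:u^3+v^3].
\]
We write $\lambda$ for the point $[\lambda:1]$, so that $0=[0:1]$, and $\infty=[1:0]$. The image of $\varphi$ is the cubic $C=\{xyz=x^3+y^3\}$, which has a node at $n_0=[0:0:1]=\varphi(0)=\varphi(\infty)$. On a blow-up $\pi$ of $\mathbb{P}^2\times S$ along nine disjoint sections, $E_1,\dots,E_9$ denote the exceptional divisors and $H=\pi^*(\{z=0\}\times S)$.

\begin{theorem}\label{thm:counter}
Fix distinct $\lambda_1,\dots,\lambda_8\in\mathbb{C}^*$. Let $S=\mathbb{A}^1_t\setminus\{\lambda_1,\dots,\lambda_8\}$, $U=S\setminus\{0\}$ and $\lambda_9=t$. Let $X$ be the blow-up of $\mathbb{P}^2\times S$ along the nine sections $t\mapsto(\varphi(\lambda_i),t)$, and let $M=3H-\sum_{i=1}^9E_i$. Then $X$ is a smooth threefold, projective over $S$, the divisor $M$ is nef over $U$, and $M$ has no nef extension. Hence the answer to the Question is negative.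
\end{theorem}

The failure does not depend on the fine print of the Question.

\begin{theorem}\label{thm:robust}
\begin{itemize}
\item[(a)] For every $d\ge3$ there is a counterexample with $X$ smooth of dimension $d$.
\item[(b)] For $(X,S,U,M)$ as in Theorem~\ref{thm:counter}, there is no pair $(g,M')$ with $g:X'\to X$ projective birational, $X'$ normal, and $M'$ an $\mathbb{R}$-Cartier $\mathbb{R}$-divisor nef over $S$ whose restriction to $X'_U$ is $\mathbb{R}$-linearly equivalent, or numerically equivalent over $U$, to $g^*M|_{X'_U}$.
\item[(c)] For $(X,S,U,M)$ as in Theorem~\ref{thm:counter}, let $S'\to S$ be a finite morphism from a smooth curve and let $U'$ be the preimage of $U$. Then the pullback of $M$ to $X\times_SS'$ has no nef extension with respect to $U'\subset S'$.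
\end{itemize}
\end{theorem}

Dimension three is the smallest possible.

\begin{theorem}\label{thm:positive}
In the setting of the Question, $M$ has a nef extension if
\begin{itemize}
\item[(i)] $\dim X\le2$, or
\item[(ii)] $M|_{X_K}$ is semiample; in this case one may take $X'_U=X_U$.
\end{itemize}
\end{theorem}

For families of nine points on the cubic $C$ the answer is complete.

\begin{theorem}\label{thm:class}
Let $S$ be a smooth curve, $U\subset S$ a nonempty open subset, and $\lambda_1,\dots,\lambda_9\in\mathcal{O}(U)^*$ with $\lambda_i(s)\ne\lambda_j(s)$ for all $s\in U$ and $i\ne j$. Let $X_U$ be the blow-up of $\mathbb{P}^2\times U$ along the graphs of the maps $\varphi\circ\lambda_i$. Let $X\to S$ be a projective morphism from a normal variety restricting to $X_U\to U$, and let $M$ be a Cartier divisor on $X$ with $M|_{X_U}\sim3H-\sum E_i$. Put $\Lambda=\prod_{i=1}^9\lambda_i$. Then $M$ is nef over $U$, and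
\[
M\text{ has a nef extension}\iff \operatorname{ord}_s(\Lambda)=0\ \text{ for all } s\in S\setminus U.
\]
\end{theorem}

In Theorem~\ref{thm:counter} we have $\Lambda=t\lambda_1\cdots\lambda_8$, which vanishes at $0\in S\setminus U$.

The mechanism is already visible on the non-normal surface $C\times U$. A line bundle of degree zero on the nodal cubic is trivial on the normalization and is determined by a gluing constant $\rho$. If $\rho$ varies in a family and has a zero or a pole at $s_0\in S\setminus U$, then a generator of the bundle must vanish to different orders along the two branches of the node, whereas nefness forces these orders to agree. Section~\ref{sec:nodal} works this out by hand. Section~\ref{sec:obstruction} turns it into an obstruction valid on any normal $X$ and any model $X'$. Section~\ref{sec:nine} places $C\times U$ in a smooth threefold and proves Theorems~\ref{thm:counter} and~\ref{thm:robust}. Sections~\ref{sec:positive} and~\ref{sec:class} construct nef extensions.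

\section{Standard facts and Zariski's lemma}\label{sec:prelim}

Let $L$ be a Cartier divisor on an integral scheme $Y$ that is projective over $S$, and let $\gamma$ be an integral curve in a fiber. Then $L\cdot\gamma$ is the degree of the pullback of $\mathcal{O}_Y(L)$ to the normalization of $\gamma$; this extends linearly to real combinations of Cartier divisors, and it vanishes if $L$ is principal or pulled back from $S$. If $L$ is effective and $\gamma\not\subset\operatorname{Supp}L$, then $L\cdot\gamma\ge0$. For an $S$-morphism $h:Y'\to Y$, the number $h^*L\cdot\gamma'$ is $0$ if $h(\gamma')$ is a point and is a positive multiple of $L\cdot h(\gamma')$ otherwise; so pullbacks of nef divisors are nef. We use the following facts.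

\begin{itemize}
\item[(A)] \emph{Resolution.} Every variety $Y$ receives a projective birational morphism from a smooth variety that is an isomorphism over the smooth locus of $Y$.
\item[(B)] \emph{Extension of points.} Let $K'/K$ be a finite extension and $S'$ the normalization of $S$ in $K'$, a smooth curve finite over $S$. If $Y\to S$ is projective, every $K$-morphism $p:\operatorname{Spec}K'\to Y_K$ extends uniquely to an $S$-morphism $\bar p:S'\to Y$.
\item[(C)] \emph{Connectedness.} A projective morphism $h:Y\to Z$ of noetherian schemes with $h_*\mathcal{O}_Y=\mathcal{O}_Z$ has nonempty connected fibers, and the equality $h_*\mathcal{O}_Y=\mathcal{O}_Z$ is preserved by flat base change. The equality holds if $Y,Z$ are varieties, $h$ is dominant, $Z$ is normal, and the only regular functions on the generic fiber are the elements of $\mathbb{C}(Z)$: sections of $h_*\mathcal{O}_Y$ then lie in $\mathbb{C}(Z)$ and are integral over $\mathcal{O}_Z$.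
\item[(D)] \emph{Spreading out curves.} Let $Y\to S$ be projective, $L$ an $\mathbb{R}$-Cartier divisor on $Y$, and $\gamma\subset Y_{\bar K}$ an integral curve. Then $\gamma$ is defined over a finite extension $K'$, its closure in $Y\times_SS'$ is flat over $S'$, and degrees are constant in a flat family. So $L\cdot\gamma=L\cdot\gamma_s$ for an effective cycle $\gamma_s$ of curves in a fiber over a point $s\in U$. Hence a divisor that is nef, or numerically trivial, over $U$ has the same property on $Y_{\bar K}$.
\end{itemize}

The tool behind both the obstruction and the surface case is Zariski's lemma on the intersection form of a fiber \cite[Theorem 9.1.23]{Liu}. We need it in the following form, and we include the proof because it displays the lemma as a maximum principle.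

\begin{lemma}\label{lem:zariski}
Let $Y$ be a smooth surface, $\tau:Y\to T$ a surjective projective morphism to a smooth curve, and $F=\tau^*(s)=\sum a_j\Theta_j$ a connected fiber with irreducible components $\Theta_j$.
\begin{itemize}
\item[(a)] If $\Delta=\sum c_j\Theta_j$ with $c_j\in\mathbb{R}$ satisfies $\Delta\cdot\Theta_j\ge0$ for all $j$, then $\Delta=rF$ for some $r\in\mathbb{R}$.
\item[(b)] If $\delta_j\in\mathbb{Q}$ satisfy $\sum a_j\delta_j=0$, there is a $\mathbb{Q}$-divisor $V$ supported on $F$ with $V\cdot\Theta_j=\delta_j$ for all $j$.
\end{itemize}
\end{lemma}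

\begin{proof}
(a) Let $r=\max_jc_j/a_j$. Then $\Delta'=rF-\Delta$ is effective, at least one $\Theta_j$ does not occur in it, and $\Delta'\cdot\Theta_j=-\Delta\cdot\Theta_j\le0$ for all $j$ because $F\cdot\Theta_j=0$. If $\Delta'\ne0$, then, $F$ being connected, some $\Theta_j$ does not occur in $\Delta'$ but meets its support. For this component $\Delta'\cdot\Theta_j>0$, a contradiction.

(b) By (a), the kernel of the symmetric matrix $(\Theta_i\cdot\Theta_j)$ over $\mathbb{Q}$ is the line spanned by $(a_j)$. By symmetry the image lies in the hyperplane $\sum a_j\delta_j=0$, and it has the same dimension.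
\end{proof}

Two reductions will be used repeatedly. First, let $(g,M')$ be a weak nef extension, with $M'=g^*M+\sum r_i\operatorname{div}(\psi_i)$ on $X'_U$. The $\psi_i$ are rational functions on $X'$, and $M'-\sum r_i\operatorname{div}(\psi_i)$ is nef over $S$ and satisfies (1) with equality. Pulling back to a resolution preserves (1) and (2). So in a weak nef extension \emph{we may assume that $X'$ is smooth and that (1) is an equality}. Second, a nef extension may be built on any model over $S$.

\begin{lemma}\label{lem:model}
In the setting of the Question, let $Y$ be an integral scheme, projective over $S$, with $Y_U$ normal. Let $g_U:Y_U\to X_U$ be a projective birational $U$-morphism, and let $L$ be a rational combination of Cartier divisors on $Y$, nef over $S$, with $L|_{Y_U}=g_U^*M$. Then $M$ has a nef extension with $X'_U=Y_U$.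
\end{lemma}

\begin{proof}
The graph of $g_U$ is closed in $Y_U\times_UX_U$ and isomorphic to $Y_U$. Let $X'$ be the normalization of its closure in $Y\times_SX$. Then $X'\to X$ is projective and birational, $X'_U=Y_U$, and the pullback of $L$ along $X'\to Y$ satisfies (1) and (2).
\end{proof}

In particular, the existence of a nef extension depends only on $U\subset S$, on $X_U\to U$ and on $M|_{X_U}$.

\section{Line bundles of degree zero on the nodal cubic}\label{sec:nodal}

The equation $xyz-x^3-y^3$ is linear in $z$ with coprime coefficients $xy$ and $-(x^3+y^3)$, so $C$ is integral. Substituting $x=u^2v$, $y=uv^2$, $z=u^3+v^3$ gives $xyz=u^6v^3+u^3v^6=x^3+y^3$, so $\varphi$ maps to $C$. If $x=0$ or $y=0$ at a point of $C$, then both vanish; hence $C\setminus\{n_0\}=C\cap\{xy\ne0\}$. On this open set $z=(x^3+y^3)/xy$, so $\lambda=x/y$ is an isomorphism onto $\mathbb{C}^*$ with inverse $\lambda\mapsto[\lambda:1:(\lambda^3+1)/\lambda]=\varphi(\lambda)$. Thus $\varphi$ restricts to an isomorphism $\mathbb{P}^1\setminus\{0,\infty\}\to C\setminus\{n_0\}$ and sends $0$ and $\infty$ to $n_0$.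

A function on $\mathbb{P}^1$ descends to $C$ exactly when its values at $0$ and $\infty$ agree; that is, the sequence
\begin{equation}\label{eq:node}
0\to\mathcal{O}_C\to\varphi_*\mathcal{O}_{\mathbb{P}^1}\xrightarrow{\;h\mapsto h(0)-h(\infty)\;}\mathbb{C}_{n_0}\to0
\end{equation}
is exact. Indeed, the second map is surjective (take $h=v/(u+v)$) and its kernel contains $\mathcal{O}_C$; and $\mathcal{O}_C$ has colength $\chi(\mathcal{O}_{\mathbb{P}^1})-\chi(\mathcal{O}_C)=1-0=1$ in $\varphi_*\mathcal{O}_{\mathbb{P}^1}$, since a plane cubic has arithmetic genus one.

Let $T$ be a variety or the spectrum of a field containing $\mathbb{C}$, and let $\Phi=\varphi\times\mathrm{id}:\mathbb{P}^1\times T\to C\times T$. We write $|_0$ and $|_\infty$ for restriction to $0\times T$ and $\infty\times T$. If $\mathcal{L}$ is a line bundle on $C\times T$ and $\sigma$ is a section of $\Phi^*\mathcal{L}$, then $\sigma|_0$ and $\sigma|_\infty$ are both sections of $\mathcal{L}|_{n_0\times T}$. Pulling \eqref{eq:node} back along the flat projection $C\times T\to C$ and tensoring with $\mathcal{L}$ gives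
\begin{equation}\label{eq:descent}
\mathcal{L}=\{\sigma\in\Phi_*\Phi^*\mathcal{L}:\ \sigma|_0=\sigma|_\infty\}.
\end{equation}
For a unit $\rho\in\mathcal{O}(T)^*$ define
\[
P_\rho=\{h\in\Phi_*\mathcal{O}_{\mathbb{P}^1\times T}:\ \rho\,h|_0=h|_\infty\}.
\]

\begin{lemma}\label{lem:P}
\begin{itemize}
\item[(a)] $P_\rho$ is a line bundle on $C\times T$, the natural map $\Phi^*P_\rho\to\mathcal{O}_{\mathbb{P}^1\times T}$ is an isomorphism, and the generator $\sigma$ of $\Phi^*P_\rho$ corresponding to $1$ satisfies $\sigma|_0=\rho\,\sigma|_\infty$. In particular $P_\rho$ has degree zero on the fibers of $C\times T\to T$.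
\item[(b)] If $\mathcal{L}$ is a line bundle on $C\times T$ and $\sigma$ is a generator of $\Phi^*\mathcal{L}$ with $\sigma|_0=\rho\,\sigma|_\infty$, then $\mathcal{L}\cong P_\rho$. In particular $P_\rho^{\otimes k}\cong P_{\rho^k}$ and $P_1\cong\mathcal{O}$.
\item[(c)] If $T=\operatorname{Spec}K$ and $\rho\neq1$, then $H^0(P_\rho)=H^1(P_\rho)=0$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Away from $n_0\times T$ we have $P_\rho=\mathcal{O}_{C\times T}$, generated by $1$. The function $w=(u+\rho^{-1}v)/(u+v)$ has $w|_0=\rho^{-1}$ and $w|_\infty=1$. Its zeros and poles form a closed set disjoint from $\Phi^{-1}(n_0\times T)$, so $w$ is a unit on the preimage of a neighborhood of $n_0\times T$. There, $\rho h|_0=h|_\infty$ is equivalent to $(h/w)|_0=(h/w)|_\infty$, so $P_\rho=w\,\mathcal{O}_{C\times T}$ by \eqref{eq:descent} for the trivial bundle. The local generators $1$ and $w$ are units on $\mathbb{P}^1\times T$, which gives the isomorphism. Let $e$ be the generator of $P_\rho|_{n_0\times T}$ given by $w$. From $1=w^{-1}\cdot w$ we get $\sigma|_0=\rho e$ and $\sigma|_\infty=e$.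

(b) Write sections of $\Phi^*\mathcal{L}$ as $h\sigma$. The condition in \eqref{eq:descent} becomes $\rho h|_0=h|_\infty$. Apply this to $\sigma^{\otimes k}$ on $P_\rho^{\otimes k}$ and to $1$ on $\mathcal{O}$.

(c) In the cohomology sequence of $0\to P_\rho\to\varphi_*\mathcal{O}_{\mathbb{P}^1_K}\to K_{n_0}\to0$, where $h\mapsto\rho h(0)-h(\infty)$, the map $H^0(\mathcal{O}_{\mathbb{P}^1_K})=K\to K$ is multiplication by $\rho-1$, and $H^1(\mathcal{O}_{\mathbb{P}^1_K})=0$.
\end{proof}

The next example is the whole obstruction in miniature.

\begin{example}\label{ex:toy}
Let $T=\mathbb{A}^1_t$ and $T^\circ=T\setminus\{0\}$. The bundle $P_t$ on $C\times T^\circ$ has degree zero on fibers, so it is nef over $T^\circ$. Let $\sigma$ be the generator of its pullback, with $\sigma|_0=t\,\sigma|_\infty$. We try to extend $P_t$ across $t=0$.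

\emph{On $C\times T$ it does not extend at all.} Suppose that $\mathcal{L}$ extends $P_t$. Then $\sigma$ is a rational section of $\Phi^*\mathcal{L}$ with divisor $c\,(\mathbb{P}^1\times0)$. Hence $\sigma|_0$ and $\sigma|_\infty$ both have order $c$ at $t=0$ as rational sections of $\mathcal{L}|_{n_0\times T}$. But their ratio is $t$.

\emph{After one blow-up it extends, but not to a nef bundle.} Let $Y$ be the blow-up of $\mathbb{P}^1\times T$ at $(\infty,0)$. The fiber over $0$ is $\Theta_1+\Theta_2$, with $\Theta_2$ exceptional, $\Theta_1\cdot\Theta_2=1$ and $\Theta_1^2=\Theta_2^2=-1$. The section $\Sigma_0$ at $0$ meets only $\Theta_1$, and the strict transform $\Sigma_\infty$ of the section at $\infty$ meets only $\Theta_2$, both transversally. An extension is now a line bundle $\mathcal{L}$ on $Y$ with an isomorphism $\mathcal{L}|_{\Sigma_0}\cong\mathcal{L}|_{\Sigma_\infty}$ that is the given gluing over $T^\circ$. If $\operatorname{div}(\sigma)=c_1\Theta_1+c_2\Theta_2$, the orders of $\sigma$ along $\Sigma_0$ and $\Sigma_\infty$ are $c_1$ and $c_2$, and the gluing extends if and only if $c_1-c_2=\operatorname{ord}_0(t)=1$. This can be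 arranged, for instance with $\mathcal{L}=\mathcal{O}_Y(\Theta_1)$. But then
\[
\deg\mathcal{L}|_{\Theta_1}=c_2-c_1=-1,\qquad \deg\mathcal{L}|_{\Theta_2}=c_1-c_2=1.
\]

\emph{Further blow-ups do not help.} On any smooth model $Y$ of $\mathbb{P}^1\times T^\circ$, projective over $T$, nefness of $\mathcal{L}$ forces $\operatorname{div}(\sigma)=rF$ by Lemma~\ref{lem:zariski}(a), where $F$ is the fiber over $0$. Every section of $Y\to T$ meets $F$ with multiplicity one, so $\sigma$ has order $r$ along both $\Sigma_0$ and $\Sigma_\infty$, contradicting $\sigma|_0=t\,\sigma|_\infty$.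
\end{example}

This example does not answer the Question, because $C\times T^\circ$ is not normal: on its normalization $P_t$ becomes trivial and extends to the trivial bundle on $\mathbb{P}^1\times T$. The normalization forgets the gluing because its fiber over the node is disconnected. If instead $C\times T^\circ$ is a divisor in a normal threefold, the fibers of every birational model are connected, and the next section shows that the gluing is then never forgotten.

\section{The obstruction}\label{sec:obstruction}

Let $(f:X\to S,U,M)$ be as in the Question. Let $\nu:\mathbb{P}^1_K\to X_K$ be a $K$-morphism with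
\[
\nu(0)=\nu(\infty)=:n\qquad\text{and}\qquad\deg\nu^*\mathcal{O}_X(M)=0.
\]
Choose a generator $\sigma$ of $\nu^*\mathcal{O}_X(M)\cong\mathcal{O}_{\mathbb{P}^1_K}$ and a basis $e$ of the $K$-line $n^*\mathcal{O}_X(M)$, and write $\sigma(0)=\alpha e$, $\sigma(\infty)=\beta e$ with $\alpha,\beta\in K^*$. Another choice of $\sigma$ or $e$ multiplies $\alpha$ and $\beta$ by the same element of $K^*$. So the \emph{gluing constant} $\rho=\alpha/\beta\in K^*$ depends only on $\nu$ and on the isomorphism class of $\mathcal{O}_X(M)|_{X_K}$.

\begin{proposition}\label{prop:obstruction}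
If $M$ has a weak nef extension, then $\operatorname{ord}_{s_0}(\rho)=0$ for every $s_0\in S\setminus U$.
\end{proposition}

Compared with Example~\ref{ex:toy} there are three difficulties. The divisor $M'$ has real coefficients, so it is not a line bundle. The morphism $g$ need not be an isomorphism over $U$ and may blow up $n$, so that a lift of $\nu$ no longer closes up. It may even blow up the whole image of $\nu$, so that $\nu$ lifts only after a finite cover. We meet the first difficulty by defining a real-valued order of vanishing at points of $X'_K$, and the other two by proving that this order is constant along \emph{any} curve carrying a generator and then joining the two ends by a chain of such curves.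

Let $(g,M')$ be a weak nef extension with $X'$ smooth and with equality in (1). Let $N$ be the closure in $X'$ of the divisor $g^*M|_{X'_U}$. It is Cartier because $X'$ is smooth, and $M'=N+V$, where $V$ is a real combination of prime divisors lying over $S\setminus U$. Put $\mathcal{N}=\mathcal{O}_{X'}(N)$; then $\mathcal{N}=g^*\mathcal{O}_X(M)$ over $U$, in particular on $X'_K$.

Fix $s_0\in S\setminus U$, a finite extension $K'/K$, the normalization $S'$ of $S$ in $K'$, and a point $s'\in S'$ over $s_0$. On $K^*$ we have $\operatorname{ord}_{s'}=\epsilon\operatorname{ord}_{s_0}$, where $\epsilon\ge1$ is the ramification index. Let $p\in X'_K(K')$, with extension $\bar p:S'\to X'$ as in (B). A nonzero element $\xi$ of the $K'$-line $p^*\mathcal{N}$ is a rational section of $\bar p^*\mathcal{N}$ and has a divisor on $S'$. The pullback $\bar p^*V$ is defined, since $\bar p(S')$ dominates $S$ and therefore is not contained in $\operatorname{Supp}V$. Define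
\[
\omega_p(\xi)=\text{the coefficient of }s'\text{ in }\operatorname{div}(\xi)+\bar p^*V.
\]
This is the order of $\xi$ at $s'$ ``as a section of $M'$'', and
\begin{equation}\label{eq:scale}
\omega_p(a\xi)=\operatorname{ord}_{s'}(a)+\omega_p(\xi)\qquad\text{for }a\in K'^*.
\end{equation}

\begin{lemma}\label{lem:constant}
Let $B$ be a smooth projective geometrically connected curve over $K'$, let $h:B\to X'_{K'}$ be a $K'$-morphism, and let $\theta$ be a nowhere vanishing section of $h^*\mathcal{N}$. Then $\omega_{h(b)}(\theta(b))$ is the same for all $b\in B(K')$.
\end{lemma}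

\begin{proof}
We first spread $h$ out to a smooth surface over $S'$. Embed $B$ in $\mathbb{P}^\ell_{K'}\times_{K'}X'_{K'}$ by means of a projective embedding of $B$ and $h$. Its closure in $\mathbb{P}^\ell\times(X'\times_SS')$ is an integral surface, projective over $S'$, with generic fiber $B$. Let $Y$ be a resolution of this surface. The generic fiber of $\tau:Y\to S'$ is a regular projective curve with a birational morphism to $B$, so it equals $B$. We obtain an $S$-morphism $\bar h:Y\to X'$ extending $h$. Since $H^0(B,\mathcal{O}_B)=K'$ and $S'$ is normal, the fiber $F=\tau^*(s')=\sum a_j\Theta_j$ is connected by (C).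

View $\theta$ as a rational section of $\bar h^*\mathcal{N}$ and put $\Delta=\operatorname{div}(\theta)+\bar h^*V$. As $\theta$ has no zero or pole on $B$, the divisor $\Delta$ is supported in fibers of $\tau$; let $\Delta_0$ be the part supported in $F$. Each $\Theta_j$ is disjoint from the other fibers and maps into the fiber of $X'$ over $s_0$, so
\[
\Delta_0\cdot\Theta_j=\Delta\cdot\Theta_j=\deg\bar h^*\mathcal{N}|_{\Theta_j}+\bar h^*V\cdot\Theta_j\ge0,
\]
because $M'=N+V$ is nef over $S$. By Lemma~\ref{lem:zariski}(a), $\Delta_0=rF$ for some $r\in\mathbb{R}$.

A point $b\in B(K')$ extends to a section $\bar b:S'\to Y$ of $\tau$, and $\bar h\circ\bar b$ is the extension of $h(b)$. Therefore $\omega_{h(b)}(\theta(b))$ is the coefficient of $s'$ in $\bar b^*\Delta$, that is, in $r\,\bar b^*\tau^*(s')=r\,s'$. It equals $r$ for every $b$.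
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:obstruction}]
\emph{Lifting $\nu$.} We work first over an algebraic closure $\bar K$. The projection $\mathbb{P}^1_{\bar K}\times_{X_{\bar K}}X'_{\bar K}\to\mathbb{P}^1_{\bar K}$ is projective and surjective, being a base change of $g$. The closure of a closed point of its generic fiber is an integral projective curve dominating $\mathbb{P}^1_{\bar K}$. Let $B_0$ be the normalization of this curve. It comes with a surjection $\psi:B_0\to\mathbb{P}^1_{\bar K}$ and a morphism $h_0:B_0\to X'_{\bar K}$ such that $g\circ h_0=\nu\circ\psi$. Choose $b_0,b_0'\in B_0(\bar K)$ with $\psi(b_0)=0$ and $\psi(b_0')=\infty$. The points $h_0(b_0)$ and $h_0(b_0')$ lie in the fiber $G$ of $X'_{\bar K}\to X_{\bar K}$ over $n$, but they may be different.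

\emph{Closing the loop inside $G$.} Since $g$ is birational and $X$ is normal, $g_*\mathcal{O}_{X'}=\mathcal{O}_X$ by (C). This persists after the flat base change $X_{\bar K}\to X$, so the projective scheme $G$ is connected. Hence one can pass from $h_0(b_0)$ to $h_0(b_0')$ through a sequence of $\bar K$-points of $G$ in which consecutive points are distinct and lie on a common irreducible component. Two points of an irreducible projective variety lie on an irreducible curve \cite[\S6]{Mumford}. Normalizing these curves, we obtain smooth connected projective curves $B_1,\dots,B_r$, morphisms $h_j:B_j\to G\subset X'_{\bar K}$ and points $b_j,b_j'\in B_j(\bar K)$ with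
\[
h_1(b_1)=h_0(b_0),\qquad h_j(b_j')=h_{j+1}(b_{j+1})\ \ (1\le j<r),\qquad h_r(b_r')=h_0(b_0'),
\]
where $r=0$ if $h_0(b_0)=h_0(b_0')$. These data involve finitely many coefficients, so they are defined over a finite extension $K'$ of $K$; the descended curves are smooth, projective and geometrically connected. We use this $K'$ to define $\omega$.

\emph{Comparing orders.} For every $p\in X'_K(K')$ with $g(p)=n$ the line $p^*\mathcal{N}$ is $n^*\mathcal{O}_X(M)\otimes_KK'$, so $\omega_p(e)$ is defined. For $j\ge1$ the morphism $g\circ h_j$ is constant with value $n$, so $e$ is a nowhere vanishing section of $h_j^*\mathcal{N}=(g\circ h_j)^*\mathcal{O}_X(M)$. Lemma~\ref{lem:constant} gives $\omega_{h_j(b_j)}(e)=\omega_{h_j(b_j')}(e)$, and along the chain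
\[
\omega_{h_0(b_0)}(e)=\omega_{h_0(b_0')}(e).
\]
On $B_0$ the bundle $h_0^*\mathcal{N}=\psi^*\nu^*\mathcal{O}_X(M)$ has the nowhere vanishing section $\psi^*\sigma$, with values $\alpha e$ at $b_0$ and $\beta e$ at $b_0'$. Lemma~\ref{lem:constant} and \eqref{eq:scale} give
\[
\operatorname{ord}_{s'}(\alpha)+\omega_{h_0(b_0)}(e)=\operatorname{ord}_{s'}(\beta)+\omega_{h_0(b_0')}(e).
\]
Subtracting, $\epsilon\operatorname{ord}_{s_0}(\rho)=\operatorname{ord}_{s'}(\alpha/\beta)=0$.
\end{proof}

\begin{remark}
Normality of $X$ enters only through the connectedness of $G$. Nefness of $M'$ enters only in Lemma~\ref{lem:constant}, and only for curves over $s_0$. The condition $\deg\nu^*\mathcal{O}_X(M)=0$ provides the nowhere vanishing section, without which $\Delta$ would have horizontal components. Nefness of $M$ over $U$ is not used.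
\end{remark}

\section{Nine points on the nodal cubic}\label{sec:nine}

We need a smooth threefold containing $D\cong C\times U$ and a nef divisor $M$ that restricts to a prescribed $P_\rho$ on $D$. The simplest choice is $M=D$: an effective divisor can be negative only on curves that it contains, so $D$ is nef as soon as its normal bundle has degree zero on fibers. In $\mathbb{P}^2$ the cubic has self-intersection $9$, and blowing up nine smooth points lowers it to $0$. The position of the points determines the gluing constant.

Near a section of $\mathbb{P}^2\times S\to S$, the ideal of the section is generated by two functions $\xi,\eta$ that restrict to local coordinates on the fibers, and the blow-up is the hypersurface $\xi\eta'=\eta\xi'$ in the product with $\mathbb{P}^1_{[\xi':\eta']}$. Hence the blow-up of $\mathbb{P}^2\times S$ along disjoint sections is smooth over $S$, it commutes with base change in $S$, and its fibers are blow-ups of $\mathbb{P}^2$ at distinct points.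

Let $S$, $U$, $\lambda_i$, $\Lambda$ be as in Theorem~\ref{thm:class}. Let $\Gamma_i\subset(C\setminus\{n_0\})\times U$ be the graph of $\varphi\circ\lambda_i$. The $\Gamma_i$ are pairwise disjoint because $\varphi$ is injective on $\mathbb{C}^*$. Let $\pi:X_U\to\mathbb{P}^2\times U$ be their blow-up and $D\subset X_U$ the strict transform of $C\times U$.

\begin{lemma}\label{lem:family}
The morphism $\pi$ induces an isomorphism $D\cong C\times U$. Moreover $D\sim3H-\sum E_i$, $\mathcal{O}(D)|_D\cong P_{-\Lambda}$, and $D$ is nef over $U$.
\end{lemma}

\begin{proof}
The surface $C\times U$ is smooth along the $\Gamma_i$, so $\sum\Gamma_i$ is a Cartier divisor on it. The strict transform $D$ is the blow-up of $C\times U$ along this Cartier divisor; hence $D\cong C\times U$, and $E_i$ restricts to $\Gamma_i$. As $C\times U$ has multiplicity one along $\Gamma_i$, we have $\pi^*(C\times U)=D+\sum E_i$, and $\pi^*(C\times U)-3H$ is the divisor of $(xyz-x^3-y^3)/z^3$. This gives the linear equivalence, and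
\[
\mathcal{O}(D)|_D\cong\mathcal{L}:=\mathcal{O}_{C\times U}(3)\Big(-\sum\Gamma_i\Big).
\]
We have $\Phi^*\mathcal{O}(3)=\mathcal{O}(9)$. Since $\Phi$ is an isomorphism over $(C\setminus\{n_0\})\times U$, the divisor $\Phi^*\Gamma_i$ is the reduced graph $\{u-\lambda_iv=0\}$. So $\Phi^*\mathcal{L}\subset\mathcal{O}(9)$ is generated by
\[
\sigma=\prod_{i=1}^9(u-\lambda_iv).
\]
Near $n_0\times U$ the bundle $\mathcal{L}$ equals $\mathcal{O}(3)$ and is generated by $e=z^3$, which pulls back to $(u^3+v^3)^3$. The ratio $\sigma/(u^3+v^3)^3$ equals $\prod(-\lambda_i)=-\Lambda$ at $[0:1]$ and $1$ at $[1:0]$. Thus $\sigma|_0=-\Lambda\,\sigma|_\infty$, and $\mathcal{L}\cong P_{-\Lambda}$ by Lemma~\ref{lem:P}(b).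

Let $\gamma$ be an integral curve in the fiber over $s\in U$. If $\gamma\not\subset D$, then $D\cdot\gamma\ge0$. If $\gamma\subset D$, then $\gamma$ is the fiber $C\times\{s\}$ of $D$, and $D\cdot\gamma=0$ by Lemma~\ref{lem:P}(a).
\end{proof}

\begin{corollary}\label{cor:necessary}
Let $X$ and $M$ be as in Theorem~\ref{thm:class}. Then $M$ is nef over $U$. The morphism $\nu:\mathbb{P}^1_K\to C_K\cong D_K\subset X_K$ satisfies $\nu(0)=\nu(\infty)$ and $\deg\nu^*\mathcal{O}_X(M)=0$, and its gluing constant is $-\Lambda$. If $M$ has a weak nef extension, then $\operatorname{ord}_s(\Lambda)=0$ for all $s\in S\setminus U$.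
\end{corollary}

\begin{proof}
We have $M|_{X_U}\sim D$, so $\mathcal{O}_X(M)|_{D_K}\cong P_{-\Lambda}$. Apply Lemma~\ref{lem:family}, Lemma~\ref{lem:P}(a) and Proposition~\ref{prop:obstruction}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The ninth section is $t\mapsto([t^2:t:t^3+1],t)$. For $t\in U$ the nine numbers $\lambda_1,\dots,\lambda_8,t$ are distinct elements of $\mathbb{C}^*$, so the nine points are distinct. For $t=0$ the ninth point is $n_0$, which differs from $\varphi(\lambda_i)$ for $i\le8$. So the sections are disjoint over all of $S$, and $X$ is smooth and projective over $S$. Corollary~\ref{cor:necessary} applies with $\Lambda=t\lambda_1\cdots\lambda_8$. It shows that $M$ is nef over $U$ and, since $\operatorname{ord}_0(\Lambda)=1$, that $M$ has no weak nef extension.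
\end{proof}

\begin{remark}
The fiber $X_0$ is the blow-up of $\mathbb{P}^2$ at eight smooth points of $C$ and at the node. The strict transform $\tilde C_0$ of $C$ has class $3H-E_1-\dots-E_8-2E_9$ on $X_0$, so $M|_{X_0}\sim\tilde C_0+E_9|_{X_0}$: the nodal cubic degenerates to two smooth rational curves meeting in two points. The degrees of $M$ on them are $9-8-2=-1$ and $1$, the same numbers as on $\Theta_1$ and $\Theta_2$ in Example~\ref{ex:toy}.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:robust}]
Let $(X,S,U,M)$ be as in Theorem~\ref{thm:counter}.

(a) Take $X\times\mathbb{P}^{d-3}$ with the divisor $\mathrm{pr}_1^*M$, which is nef over $U$. Let $\nu$ be as in Corollary~\ref{cor:necessary}, and let $\nu'=(\nu,\mathrm{pt})$ for a fixed point of $\mathbb{P}^{d-3}$. Since $\mathrm{pr}_1\circ\nu'=\nu$, the gluing constant of $\nu'$ is again $-\Lambda$, and Proposition~\ref{prop:obstruction} excludes a nef extension.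

(b) The case of $\mathbb{R}$-linear equivalence is the last sentence of the proof of Theorem~\ref{thm:counter}. Suppose now that $M'$ is nef over $S$ and that $\Xi=M'-g^*M$ has degree zero on all curves in fibers over $U$. Pulling back to a resolution, we may assume that $X'$ is smooth. We show that $(g,M')$ is a weak nef extension after shrinking $U$.

The geometric generic fiber $X'_{\bar K}$ is a smooth projective surface birational to $\mathbb{P}^2_{\bar K}$. Recall that the Picard group of such a surface is free of finite rank and that its intersection form is nondegenerate; so a numerically trivial $\mathbb{R}$-divisor on it is a real combination of principal divisors. By (D), $\Xi$ is numerically trivial on $X'_{\bar K}$. Hence $\Xi=\sum r_i\operatorname{div}(\psi_i)$ on $X'_{K'}$ for a finite Galois extension $K'/K$ and rational functions $\psi_i$ on $X'_{K'}$. The left side is invariant under the Galois group $\mathcal{G}$. Averaging over $\mathcal{G}$ gives $\Xi=\sum\frac{r_i}{|\mathcal{G}|}\operatorname{div}(\psi_i')$, where the norms $\psi_i'=\prod_{\iota\in\mathcal{G}}\iota(\psi_i)$ are rational functions on $X'_K$. This identity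 descends to $X'_K$. On $X'$ the difference of the two sides has no component dominating $S$, so it vanishes over a nonempty open subset $U_1\subset U$. Thus $(g,M')$ is a weak nef extension of $M$ with respect to $U_1\subset S$. Since $0\notin U_1$ and $\operatorname{ord}_0(\Lambda)=1$, this contradicts Corollary~\ref{cor:necessary} applied to $U_1$.

(c) The base change $X\times_SS'$ is the blow-up of $\mathbb{P}^2\times S'$ along the pulled-back sections, so it is a smooth variety, and over $U'$ it is the family defined by the pullbacks of the $\lambda_i$. The finite morphism $S'\to S$ is surjective. At a point $s'$ over $0$, the order of the pullback of $\Lambda$ is the ramification index, which is positive. Corollary~\ref{cor:necessary} applies.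
\end{proof}

\section{Surfaces and semiample divisors}\label{sec:positive}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
(i) If $\dim X=1$, fibers contain no curves, and $(\mathrm{id},M)$ is a nef extension. Let $\dim X=2$ and let $g:X'\to X$ be a resolution. Lemma~\ref{lem:zariski} requires connected fibers, so we pass to the Stein factorization $X'\to\tilde S\to S$: the first morphism has connected fibers, the second is finite, and $\tilde S$ is a normal, hence smooth, curve. A curve in a fiber of $X'\to S$ lies in a fiber of $X'\to\tilde S$. Let $\delta$ be the degree of $g^*M$ on the fibers of the flat morphism $X'\to\tilde S$. Computing it on a fiber over $U$, where $g^*M$ is nef, we find $\delta\ge0$; this is where $U\ne\emptyset$ is used.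

Let $F=\sum a_j\Theta_j$ be one of the finitely many fibers of $X'\to\tilde S$ lying over $S\setminus U$, and put $\delta_F=\delta/\sum a_j\ge0$. Then $\sum_ja_j(\delta_F-g^*M\cdot\Theta_j)=\delta-\delta=0$. By Lemma~\ref{lem:zariski}(b) there is a $\mathbb{Q}$-divisor $V_F$ supported on $F$ with $(g^*M+V_F)\cdot\Theta_j=\delta_F$ for all $j$. The divisor $M'=g^*M+\sum_FV_F$ equals $g^*M$ over $U$ and is nef over $S$.

(ii) Choose $m\ge1$ such that $\mathcal{O}_X(mM)|_{X_K}$ is globally generated. Let $\mathcal{F}=f_*\mathcal{O}_X(mM)$, and let $I\subset\mathcal{O}_X$ be the image of $f^*\mathcal{F}\otimes\mathcal{O}_X(-mM)\to\mathcal{O}_X$, the relative base ideal. The generic stalk of $\mathcal{F}$ is $H^0(X_K,\mathcal{O}(mM))$, so the subscheme $Z$ defined by $I$ misses $X_K$. Its image $f(Z)$ is closed and misses the generic point, so it is finite. Blowing up all of $Z$ would change $M$ over $U$, in violation of (1); but over $U$ no correction is needed. So write $Z=Z_1\sqcup Z_2$, with $Z_1$ lying over $U$ and $Z_2$ over $S\setminus U$, and let $I'$ be the ideal of $Z_2$. Let $g:X'\to X$ be the normalization of the blow-up of $I'$, write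 $I'\mathcal{O}_{X'}=\mathcal{O}_{X'}(-E)$, and put $M'=g^*M-\frac1mE$.

Over $U$ the ideal $I'$ is trivial and $X_U$ is normal, so $X'_U=X_U$, and $M'=M$ is nef there. Over the open set $S\setminus f(Z_1)$, which contains $S\setminus U$, we have $I'=I$, so $g^*f^*\mathcal{F}$ surjects onto $\mathcal{O}_{X'}(g^*mM-E)=\mathcal{O}_{X'}(mM')$. On a curve $\gamma$ in a fiber over $s\in S\setminus U$ the sheaf $g^*f^*\mathcal{F}$ restricts to a trivial bundle. Hence $\mathcal{O}_{X'}(mM')|_\gamma$ is globally generated and $M'\cdot\gamma\ge0$.
\end{proof}

\section{Nef extensions when the gluing constant is a unit}\label{sec:class}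

It remains to prove the implication $\Leftarrow$ in Theorem~\ref{thm:class}. Take a model on which the closure $\bar D$ of $D$ is Cartier. It can fail to be nef only on curves inside $\bar D$, where the degrees are those of the normal bundle $\mathcal{O}(\bar D)|_{\bar D}$. When $\Lambda$ is a unit on $S$, the bundle $P_{-\Lambda}$ is defined over all of $S$ and provides a second extension of $\mathcal{O}(D)|_D$ to $\bar D$, this one of degree zero on fibers. We want to replace the normal bundle by this second extension. For a curve on a surface, blowing up a smooth point $R$ of the curve keeps the curve and twists its normal bundle by $-R$. The next lemma does the same for a Cartier divisor $R$ on $\bar D$, with no assumption on singularities.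

\begin{lemma}\label{lem:blowup}
Let $X_1$ be an integral scheme, projective over $S$. Let $\bar D\subset X_1$ be an effective Cartier divisor, and let $R\subset\bar D$ be an effective Cartier divisor on $\bar D$ supported over $S\setminus U$, such that $\mathcal{O}_{X_1}(\bar D)|_{\bar D}(-R)$ has nonnegative degree on all curves in fibers of $\bar D\to S$. Let $\mu:X_2\to X_1$ be the blow-up of the ideal $J$ of $R$ in $X_1$, with exceptional divisor $E$. Then $D'=\mu^*\bar D-E$ is an effective Cartier divisor, nef over $S$, and it equals $\bar D$ over $U$.
\end{lemma}

\begin{proof}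
Over $U$ and away from $\bar D$ the ideal $J$ is trivial, $\mu$ is an isomorphism and $E=0$. Let $\operatorname{Spec}A\subset X_1$ be an affine open set meeting $\bar D$ on which $\bar D$ has equation $d$ and $R$ has an equation in $A/(d)$ with lift $r\in A$. Then $J=(d,r)$, the element $r$ is a nonzero divisor modulo $d$, and both $d$ and $r$ are nonzero in the domain $A$. The blow-up is covered by the spectra of the subrings $A[r/d]$ and $A[d/r]$ of the fraction field.

On $\operatorname{Spec}A[r/d]$ the ideal $J$ generates $(d)$, so $E=\mu^*\bar D$ and $D'=0$. On $\operatorname{Spec}A[d/r]$ it generates $(r)$, and $d=r\cdot(d/r)$, so $D'$ is the effective Cartier divisor with equation $d/r$. The surjection $A\to A[d/r]/(d/r)$ has kernel $(d)$. Indeed, $d$ is in the kernel; and if $a=\sum_{i=1}^ka_i(d/r)^i$ with $a,a_i\in A$, then $ar^k\in(d)$, so $a\in(d)$. Thus $\mu$ induces an isomorphism $D'\cong\bar D$, under which $E|_{D'}$, with equation $r$, corresponds to $R$. Therefore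
\[
\mathcal{O}_{X_2}(D')|_{D'}\cong\mathcal{O}_{X_1}(\bar D)|_{\bar D}(-R).
\]
A curve $\gamma$ in a fiber has $D'\cdot\gamma\ge0$ because $D'$ is effective if $\gamma\not\subset D'$, and by hypothesis if $\gamma\subset D'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Nefness over $U$ and the implication $\Rightarrow$ are in Corollary~\ref{cor:necessary}. Assume that $\operatorname{ord}_s(\Lambda)=0$ for all $s\in S\setminus U$, so that $\Lambda\in\mathcal{O}(S)^*$.

\emph{A smooth model mapping to $\mathbb{P}^2\times S$.} To pull $P_{-\Lambda}$ back to $\bar D$ we need a morphism $\bar D\to C\times S$, which the given $X$ may not provide. Blow up $\mathbb{P}^2\times S$ along the ideal of the closure of $\bigcup\Gamma_i$ with its reduced structure. Over $U$ this gives the smooth variety $X_U$. Resolving by (A), we obtain a smooth variety $X_1$, projective over $S$, with $(X_1)_U=X_U$ and with a morphism to $\mathbb{P}^2\times S$ extending $\pi$. The closure $\bar D$ of $D$ in $X_1$ is integral, and it is Cartier since $X_1$ is smooth. Its image lies in the closed subset $C\times S$, so we get $q:\bar D\to C\times S$, an isomorphism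 over $U$ by Lemma~\ref{lem:family}.

\emph{Comparing two line bundles on $\bar D$.} Since $-\Lambda$ is a unit on $S$, Lemma~\ref{lem:P}(a) gives the line bundle $P=P_{-\Lambda}$ on $C\times S$; this is the only use of the hypothesis. A curve in a fiber of $\bar D\to S$ maps to a point or onto a fiber $C\times\{s\}$, so $q^*P$ has degree zero on it. By Lemma~\ref{lem:family}, $q^*P$ and $\mathcal{O}_{X_1}(\bar D)|_{\bar D}$ are isomorphic over $U$. An isomorphism over $U$ is a rational section of $\mathcal{O}_{X_1}(\bar D)|_{\bar D}\otimes q^*P^{-1}$ on the integral scheme $\bar D$. Its divisor is a Cartier divisor $R_0$ supported over $S\setminus U$, and $q^*P\cong\mathcal{O}_{X_1}(\bar D)|_{\bar D}(-R_0)$.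

\emph{Making $R_0$ effective.} Let $F$ be the pullback to $\bar D$ of the reduced divisor $S\setminus U$ on $S$. On an affine open set $\operatorname{Spec}A\subset\bar D$ where $F$ has equation $\phi$ and $R_0$ has equation $r_0$, the rational function $r_0$ is regular where $\phi\neq0$, so $\phi^cr_0\in A$ for large $c$. Finitely many such sets cover $\bar D$, so $R=R_0+cF$ is effective for some $c$. The bundle $\mathcal{O}_{X_1}(\bar D)|_{\bar D}(-R)\cong q^*P(-cF)$ still has degree zero on curves in fibers, because $F$ is pulled back from $S$.

\emph{Conclusion.} Lemma~\ref{lem:blowup} gives an integral scheme $X_2$, projective over $S$, with $(X_2)_U=X_U$, and a Cartier divisor $D'$, nef over $S$, with $D'|_{X_U}=D$. Write $M|_{X_U}=D+\operatorname{div}(\psi)$. Then $L=D'+\operatorname{div}(\psi)$ is nef over $S$ and restricts to $M|_{X_U}$. Lemma~\ref{lem:model}, applied to $Y=X_2$ and $g_U=\mathrm{id}$, gives a nef extension of $M$.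
\end{proof}

The pair $(X_1,\bar D)$, whose construction does not use the hypothesis on $\Lambda$, also shows that $X$ and $M$ as in Theorem~\ref{thm:class} exist for every choice of the $\lambda_i$. We finally compare Theorem~\ref{thm:class} with Theorem~\ref{thm:positive}(ii).

\begin{proposition}\label{prop:semiample}
In the setting of Theorem~\ref{thm:class}, $M|_{X_K}$ is semiample if and only if $-\Lambda$ is a root of unity.
\end{proposition}

\begin{proof}
Put $\rho=-\Lambda$. On $X_K$ we have $M\sim D$, and $\mathcal{O}(kD)|_{D_K}\cong P_{\rho^k}$ by Lemmas~\ref{lem:family} and~\ref{lem:P}(b). If $\mathcal{O}(mD)$ is globally generated on $X_K$ for some $m\ge1$, then $P_{\rho^m}$ has a nonzero section, and $\rho^m=1$ by Lemma~\ref{lem:P}(c).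

Conversely, let $\rho$ have order $m$, and consider the sequences
\[
0\to\mathcal{O}_{X_K}((k-1)D)\to\mathcal{O}_{X_K}(kD)\to P_{\rho^k}\to0 .
\]
We have $H^1(\mathcal{O}_{X_K})=0$, since $X_K$ is a blow-up of $\mathbb{P}^2_K$ at $K$-points, and $H^1(P_{\rho^k})=0$ for $1\le k<m$ by Lemma~\ref{lem:P}(c). By induction on $k$, $H^1(\mathcal{O}_{X_K}((m-1)D))=0$. So the nowhere vanishing section of $P_{\rho^m}\cong\mathcal{O}_{D_K}$ lifts to a section of $\mathcal{O}_{X_K}(mD)$ with no zero on $D_K$. The canonical section of $\mathcal{O}_{X_K}(mD)$ has no zero outside $D_K$. The two sections generate $\mathcal{O}_{X_K}(mD)$.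
\end{proof}

So Theorem~\ref{thm:class} produces nef extensions in cases that Theorem~\ref{thm:positive}(ii) does not cover.

\begin{example}
Let $\lambda_1,\dots,\lambda_7\in\mathbb{C}^*$ be distinct, $c=-2/(\lambda_1\cdots\lambda_7)$, $\lambda_8=c/t$ and $\lambda_9=t$. Let $S$ be the complement in $\mathbb{A}^1_t$ of the finitely many nonzero $t$ at which two of the nine values coincide, and let $U=S\setminus\{0\}$. Then $-\Lambda=2$. By Proposition~\ref{prop:semiample}, $M|_{X_K}$ is not semiample, and by Theorem~\ref{thm:class}, $M$ has a nef extension. As $t\to0$, two points run into the node, one along each branch, and their contributions to $\operatorname{ord}_0(\Lambda)$ cancel. In Theorem~\ref{thm:counter} only one point does, and nothing cancels it.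
\end{example}

\begin{thebibliography}{9}

\bibitem{Liu}
Liu, \emph{Algebraic Geometry and Arithmetic Curves}.

\bibitem{Mumford}
Mumford, \emph{Abelian Varieties}.

\bibitem{Xie}
Lingyao Xie, \emph{The extension of numerically trivial divisors on a family}, arXiv:2504.14141 (2025).

\end{thebibliography}
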